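\title{M-embedded renormings of $c_0(\Gamma)$ and strict convexity}

\begin{abstract}
We show that for uncountable $\Gamma$ the unit ball of every M-embedded renorming of $c_0(\Gamma)$ has no extreme points. Hence $c_0(\Gamma)$ has no strictly convex M-embedded renorming, with or without a 1-unconditional basis. The proof rests on one estimate: if $X$ is M-embedded, $T:c_0(\Gamma)\to X$ has norm at most one and $\|x\|\le1$, then $\|x+Te_\gamma\|>1+\varepsilon$ for only finitely many $\gamma$. We derive further restrictions on operators from $c_0(\Gamma)$ into M-embedded spaces, and we show that a $c_0$-sum of nonzero reflexive spaces has an equivalent strictly convex M-embedded norm exactly when it has countably many summands.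
\end{abstract}

\section{Introduction}

All Banach spaces are real; $B_X$ and $S_X$ denote the closed unit ball and the unit sphere of $X$, and \emph{countable} means finite or countably infinite. For a set $\Gamma$, the space $c_0(\Gamma)$ consists of the functions $f:\Gamma\to\mathbb R$ such that $\{\gamma:|f(\gamma)|\ge\varepsilon\}$ is finite for every $\varepsilon>0$. It carries the supremum norm $\|\cdot\|_\infty$ unless another norm is named, its unit vectors are denoted by $e_\gamma$, and $c_0=c_0(\mathbb N)$. A \emph{renorming} of $c_0(\Gamma)$ is the space $c_0(\Gamma)$ with a norm equivalent to $\|\cdot\|_\infty$. We consider three properties that a Banach space $X$ may have.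

\begin{itemize}
\item $X$ is \emph{strictly convex} if $\frac12\|x+y\|=\|x\|=\|y\|$ implies $x=y$.
\item A family $(e_\alpha)_{\alpha\in A}$ of nonzero vectors, with $A$ possibly uncountable, is a \emph{1-unconditional basis} of $X$ if its closed linear span is $X$ and $\|\sum_{\alpha\in F}b_\alpha e_\alpha\|\le\|\sum_{\alpha\in F}a_\alpha e_\alpha\|$ whenever $F\subset A$ is finite and $|b_\alpha|\le|a_\alpha|$ for $\alpha\in F$.
\item $X$ is \emph{M-embedded} if it is an M-ideal in its bidual, that is, if $X^{***}=X^\perp\oplus_1X^*$, where $X^*$ is canonically identified with a subspace of $X^{***}$ and $X^\perp=\{\Theta\in X^{***}:\Theta|_X=0\}$.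
\end{itemize}

The supremum norm of $c_0(\Gamma)$, $\Gamma$ infinite, has the last two properties (see Example~\ref{ex:sup}) and fails the first at every point: each $x$ in the unit sphere has a coordinate with $|x(\gamma)|\le\frac12$, and then $x\pm\frac12e_\gamma$ lie in the unit ball. One may ask how much of this structure can be kept while the sphere is rounded. Two facts are known: for every infinite $\Gamma$ the space $c_0(\Gamma)$ has a strictly convex renorming with a 1-unconditional basis, and $c_0$ has an equivalent norm that is strictly convex and M-embedded. This leads to the following question, which comes from the paper \cite{AHLT} of Abrahamsen, H\'ajek, Lima and Troyanski.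

\begin{quote}
\emph{Let $\Gamma$ be uncountable. Is there an M-embedded strictly convex renorming of $c_0(\Gamma)$ with a 1-unconditional basis?}
\end{quote}

A positive answer looks plausible. For $\Gamma=\mathbb N$ all three properties can be had at once (Theorem~\ref{thm:sums}); the first known fact does not depend on the size of $\Gamma$; and nonseparability alone is no obstacle, since $\ell_2(\Gamma)$ has all three properties (for a reflexive space $X^\perp=\{0\}$, so it is M-embedded). Nevertheless the answer is negative, and the basis plays no role. Recall that $x\in B_X$ is an \emph{extreme point} of $B_X$ if $x\pm z\in B_X$ implies $z=0$.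

\begin{theorem}\label{thm:main}
Let $\Gamma$ be uncountable, let $X=(c_0(\Gamma),\|\cdot\|)$ be an M-embedded renorming, and let $C$ be such that $\|f\|\le C\|f\|_\infty$ for all $f$. Then for every $x\in S_X$ we have $\|x\pm C^{-1}e_\gamma\|\le1$ for all but countably many $\gamma\in\Gamma$. Hence $B_X$ has no extreme point, and $X$ is not strictly convex. In particular, $c_0(\Gamma)$ has no M-embedded strictly convex renorming, with or without a 1-unconditional basis.
\end{theorem}

Thus the flat directions $e_\gamma$ of the supremum norm survive every M-embedded renorming. The reason is an approximate estimate, Proposition~\ref{prop:key}: for each $\varepsilon>0$ only finitely many $\gamma$ satisfy $\|x\pm C^{-1}e_\gamma\|>1+\varepsilon$. Letting $\varepsilon$ run through $1,\frac12,\frac13,\dots$ discards countably many indices. If $\Gamma$ is uncountable, some index is left, and for it the estimate is exact. If $\Gamma$ is countable, every index may be discarded, and this leaves exactly enough room for strict convexity. The same dichotomy holds when the coordinates are replaced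 by reflexive spaces. For Banach spaces $(E_i)_{i\in I}$, the sum $(\bigoplus_{i\in I}E_i)_{c_0}$ consists of the families $z=(z_i)$, $z_i\in E_i$, with $(\|z_i\|)_i\in c_0(I)$, normed by $\sup_i\|z_i\|$.

\begin{theorem}\label{thm:sums}
Let $(E_i)_{i\in I}$ be nonzero reflexive spaces and $Z=(\bigoplus_{i\in I}E_i)_{c_0}$. Then $Z$ has an equivalent strictly convex M-embedded norm if and only if $I$ is countable. In particular, for infinite $\Gamma$, the space $c_0(\Gamma)$ has a strictly convex M-embedded renorming if and only if $\Gamma$ is countable, and in that case the norm can be chosen so that the unit vectors form a 1-unconditional basis.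
\end{theorem}

Section~\ref{sec:prelim} collects the tools. Section~\ref{sec:key} proves the basic estimate and Theorem~\ref{thm:main}. Section~\ref{sec:general} extends the estimate to arbitrary directions in $c_0(\Gamma)$ and applies it to general M-embedded spaces (Theorem~\ref{thm:general}). Section~\ref{sec:sums} proves Theorem~\ref{thm:sums}.

\section{The third dual and strict convexity}\label{sec:prelim}

\subsection*{Duality}
We regard $X\subset X^{**}$ and $X^*\subset X^{***}$; both inclusions are isometric, and $v\in X^*$ acts on $g\in X^{**}$ by $v(g)=g(v)$. For $\Theta\in X^{***}$ put $\varphi=\Theta|_X\in X^*$ and $u=\Theta-\varphi$. Then $u$ vanishes on $X$, and clearly $X^*\cap X^\perp=\{0\}$. So $X^{***}$ is the algebraic direct sum of $X^\perp$ and $X^*$ for \emph{every} Banach space, and $X$ is M-embedded exactly when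
\begin{equation}\label{eq:M}
\|u+v\|=\|u\|+\|v\|\qquad(u\in X^\perp,\ v\in X^*).
\end{equation}
The part $\varphi$ of $\Theta$ is what $X$ itself sees, and $u$ is what only the new elements of $X^{**}$ see. An $\ell_1$-sum of functionals is dual to a maximum of norms, so \eqref{eq:M} suggests that a vector of $X$ and a vector ``escaping from $X$'' combine as disjointly supported vectors do in the supremum norm.

We use two standard facts. First, $c_0(\Gamma)^*=\ell_1(\Gamma)$ and $c_0(\Gamma)^{**}=\ell_\infty(\Gamma)$ under the pairing $\langle f,\psi\rangle=\sum_\gamma f(\gamma)\psi(\gamma)$; for a bounded operator $T:c_0(\Gamma)\to X$ we have $\|T^{**}\|=\|T\|$ and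
\begin{equation}\label{eq:adjoint}
(T^*\varphi)(\gamma)=\varphi(Te_\gamma),\qquad \varphi(T^{**}f)=\langle f,T^*\varphi\rangle\qquad(\varphi\in X^*,\ f\in\ell_\infty(\Gamma)).
\end{equation}
Second, by the Banach--Alaoglu theorem $B_{X^{***}}$ is compact in the weak* topology $\sigma(X^{***},X^{**})$. Hence a sequence $(\varphi_k)$ in $B_{X^*}$ has a \emph{cluster point} $\Theta\in B_{X^{***}}$: every weak* neighborhood of $\Theta$ contains $\varphi_k$ for infinitely many $k$. No subsequence need converge to $\Theta$, but testing with the neighborhoods $\{\Xi:|\Xi(g)-\Theta(g)|<\delta\}$ gives all that we need: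
\begin{equation}\label{eq:cluster}
\liminf_k\varphi_k(g)\le\Theta(g)\le\limsup_k\varphi_k(g)\qquad(g\in X^{**}).
\end{equation}

To verify \eqref{eq:M} one needs a single element of $B_{X^{**}}$ that almost norms both $u$ and $v$. It is obtained by gluing a vector $x\in X$ that almost norms $v$ to a ``tail'' $g-y$ of an element $g$ that almost norms $u$; removing $y\in X$ does not change the value of $u$.

\begin{lemma}\label{lem:glue}
Let $D$ be a dense subset of $B_X$. Suppose that for all $x\in D$, $g\in B_{X^{**}}$, $v\in X^*$ and $\varepsilon>0$ there is $y\in X$ with $\|x+g-y\|\le1$ and $|v(g-y)|\le\varepsilon$. Then $X$ is M-embedded.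
\end{lemma}

\begin{proof}
Let $u\in X^\perp$, $v\in X^*$, $\varepsilon>0$. Choose $x\in D$ with $v(x)>\|v\|-\varepsilon$, then $g\in B_{X^{**}}$ with $u(g)>\|u\|-\varepsilon$, and then $y$ as in the hypothesis. Since $u(x-y)=0$,
\[
\|u+v\|\ge(u+v)(x+g-y)=u(g)+v(x)+v(g-y)>\|u\|+\|v\|-3\varepsilon .
\]
Let $\varepsilon\to0$; the reverse inequality is the triangle inequality.
\end{proof}

\begin{example}\label{ex:sup}
The space $(c_0(\Gamma),\|\cdot\|_\infty)$ is M-embedded. Let $D$ be the set of finitely supported vectors of the unit ball. Given $x\in D$, $g\in B_{\ell_\infty(\Gamma)}$, $v\in\ell_1(\Gamma)$ and $\varepsilon>0$, choose a finite set $F$ containing the support of $x$ with $\sum_{\gamma\notin F}|v(\gamma)|\le\varepsilon$, and let $y$ equal $g$ on $F$ and $0$ elsewhere. Then $x$ and $g-y$ are disjointly supported, so $\|x+g-y\|_\infty\le1$, and $|v(g-y)|\le\varepsilon$.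
\end{example}

\subsection*{Strict convexity}

\begin{lemma}\label{lem:sc}
\begin{itemize}
\item[(a)] If $X$ is strictly convex, then every point of $S_X$ is an extreme point of $B_X$.
\item[(b)] If $\|\cdot\|$ and $\|\cdot\|'$ are norms on a vector space and $\|\cdot\|'$ is strictly convex, then $|\cdot|=\|\cdot\|+\|\cdot\|'$ is strictly convex.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Let $x\in S_X$ and $x\pm z\in B_X$. Then $1=\|x\|\le\frac12\|x+z\|+\frac12\|x-z\|\le1$, so $x+z$, $x-z$ and their midpoint $x$ all have norm one. Strict convexity gives $x+z=x-z$.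

(b) Let $\frac12|x+y|=|x|=|y|>0$. Then $|x+y|=|x|+|y|$, which forces equality in the triangle inequality for each of the two norms. Put $a=\|x\|'$ and $b=\|y\|'$, and assume $0<a\le b$. From $\|x+y\|'=a+b$ we get
\[
2\ge\Big\|\frac xa+\frac yb\Big\|'\ge\frac{\|x+y\|'}a-\Big(\frac1a-\frac1b\Big)\|y\|'=\frac{a+b}a-\frac ba+1=2 .
\]
Strict convexity of $\|\cdot\|'$ gives $x/a=y/b$, and then $|x|=|y|$ gives $a=b$.
\end{proof}

\section{The basic estimate}\label{sec:key}

\begin{proposition}\label{prop:key}
Let $X$ be M-embedded, let $T:c_0(\Gamma)\to X$ be linear with $\|T\|\le1$, and let $x\in B_X$. Then for every $\varepsilon>0$ the set $\{\gamma:\|x+Te_\gamma\|>1+\varepsilon\}$ is finite. Consequently, $\|x\pm Te_\gamma\|\le1$ for all but countably many $\gamma$.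
\end{proposition}

The idea is visible in the simplest space where the conclusion fails.

\begin{example}\label{ex:model}
Let $X=\mathbb R\oplus_1c_0$ with the norm $\|(t,f)\|=|t|+\|f\|_\infty$, so that $X^{**}=\mathbb R\oplus_1\ell_\infty$. Let $x=(1,0)$ and $Tf=(0,f)$. Then $\|x+Te_n\|=2$ for all $n$, and we show how this destroys \eqref{eq:M}. The vector $x+Te_n$ is normed by $\varphi_n(t,f)=t+f(n)$, a functional of norm one. Let $\Theta$ be a cluster point of $(\varphi_n)$, with parts $\varphi$ and $u$. For $(t,f)\in X$ we have $\varphi_n(t,f)\to t$, so $\varphi(t,f)=t$ by \eqref{eq:cluster}, and the same formula describes $\varphi$ on $X^{**}$. Let $\mathbf 1\in\ell_\infty$ be the constant sequence. Since $\varphi_n(0,\mathbf 1)=1$ for all $n$, we get $u(0,\mathbf 1)=\Theta(0,\mathbf 1)-\varphi(0,\mathbf 1)=1$. Thus $\|\varphi\|+\|u\|\ge2$, while $\|\Theta\|\le1$.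
\end{example}

In the example the number $\varphi_n(x)$ passes to the limit and is recorded by $\varphi$. The number $\varphi_n(Te_n)$ is lost on $X$, because the vector $Te_n$ moves with $n$, but it is recorded by $u$ on the one element $T^{**}\mathbf 1$, which stores all the $Te_n$ at once and still has norm at most one. In general $\varphi_n(T^{**}\mathbf 1)=\sum_m\psi_n(m)$ with $\psi_n=T^*\varphi_n$, and the diagonal term $\psi_n(n)$ is disturbed by the others in two ways. First, $\psi_n$ need not tend to zero coordinatewise; this part of the sum belongs to $\varphi$, and we subtract it. Second, off-diagonal mass can travel with $n$ and cancel the diagonal: for $\psi_n=\frac12(e_n-e_{n+1})\in\ell_1$ the sum is $0$, although $\psi_n(n)=\frac12$. Here the remedy is to use only even $n$ and to replace $\mathbf 1$ by the indicator function of the even numbers. In general a gliding hump argument produces a suitable sparse set.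

\begin{proof}[Proof of Proposition~\ref{prop:key}]
Suppose that $\|x+Te_{\gamma_n}\|>1+\varepsilon$ for distinct $\gamma_1,\gamma_2,\dots$. Composing $T$ with the isometric embedding $c_0\to c_0(\Gamma)$, $e_n\mapsto e_{\gamma_n}$, we may assume that $\Gamma=\mathbb N$ and $\gamma_n=n$. By the Hahn--Banach theorem there are $\varphi_n\in B_{X^*}$ with $\varphi_n(x+Te_n)>1+\varepsilon$. With $\psi_n=T^*\varphi_n\in B_{\ell_1}$ this reads
\begin{equation}\label{eq:big}
\varphi_n(x)+\psi_n(n)>1+\varepsilon\qquad(n\in\mathbb N).
\end{equation}

\emph{Step 1: the coordinatewise limit.} By a diagonal argument there is an infinite set $L\subset\mathbb N$ such that $\psi(m)=\lim_{n\in L}\psi_n(m)$ exists for every $m$. Every finite partial sum of $\sum_m|\psi(m)|$ is at most $1$, so $\psi\in B_{\ell_1}$. Put $b_n=\psi_n-\psi\in\ell_1$; then $b_n(m)\to0$ along $L$ for every $m$.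

\emph{Step 2: the sparse set.} Choose $n_1<n_2<\cdots$ in $L$ inductively so that
\[
\sum_{j<k}|b_{n_k}(n_j)|<\frac1k\qquad\text{and}\qquad\sum_{m\ge n_{k+1}}|b_{n_k}(m)|<\frac1k\qquad(k\in\mathbb N).
\]
This is possible: once $n_1,\dots,n_{k}$ are chosen, the first condition for $k+1$ holds for all large $n_{k+1}\in L$ by Step~1, and the second condition for $k$ holds for all large $n_{k+1}$ because $b_{n_k}\in\ell_1$. Let $f\in B_{\ell_\infty}$ be the indicator function of $\{n_j:j\in\mathbb N\}$. In $\langle f,b_{n_k}\rangle=\sum_jb_{n_k}(n_j)$ the terms with $j<k$ and those with $j>k$ each contribute less than $1/k$ in absolute value. Therefore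
\begin{equation}\label{eq:diag}
\langle f,\psi_{n_k}\rangle=\langle f,\psi\rangle+\langle f,b_{n_k}\rangle\ge\langle f,\psi\rangle+\psi_{n_k}(n_k)-|\psi(n_k)|-\frac2k .
\end{equation}

\emph{Step 3: the cluster point.} Let $\Theta\in B_{X^{***}}$ be a cluster point of $(\varphi_{n_k})_k$, and let $\varphi=\Theta|_X$ and $u=\Theta-\varphi\in X^\perp$. For each $m$ we have $\varphi_{n_k}(Te_m)=\psi_{n_k}(m)\to\psi(m)$, so \eqref{eq:cluster} gives $\varphi(Te_m)=\psi(m)$. Thus $T^*\varphi=\psi$, and $\varphi(T^{**}f)=\langle f,\psi\rangle$ by \eqref{eq:adjoint}. Now test on $g=x+T^{**}f\in X^{**}$. By \eqref{eq:adjoint}, \eqref{eq:diag} and \eqref{eq:big},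
\[
\varphi_{n_k}(g)=\varphi_{n_k}(x)+\langle f,\psi_{n_k}\rangle>1+\varepsilon+\langle f,\psi\rangle-|\psi(n_k)|-\frac2k .
\]
Since $\psi(n_k)\to0$, \eqref{eq:cluster} gives $\Theta(g)\ge1+\varepsilon+\langle f,\psi\rangle$. On the other hand, $u(x)=0$, so $\Theta(g)=\varphi(x)+\langle f,\psi\rangle+u(T^{**}f)$. Using $\|x\|\le1$, $\|T^{**}f\|\le1$ and \eqref{eq:M}, we obtain
\[
1+\varepsilon\le\varphi(x)+u(T^{**}f)\le\|\varphi\|+\|u\|=\|\Theta\|\le1,
\]
a contradiction.

For the last statement apply the first to $T$ and to $-T$ with $\varepsilon=1/k$, $k\in\mathbb N$, and take the union of the finite exceptional sets.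
\end{proof}

M-embeddedness enters only in the last display, and Example~\ref{ex:model} shows that it cannot be dropped. The domain $c_0(\Gamma)$ enters through $\|f\|_\infty\le1$: a sum of arbitrarily many unit vectors has norm one. With $\ell_2$ in its place the statement fails, since $X=\ell_2$ is M-embedded and $\|e_1+e_n\|=\sqrt2$ for $n\ge2$.

\begin{proof}[Proof of Theorem~\ref{thm:main}]
The operator $T=C^{-1}\mathrm{Id}:(c_0(\Gamma),\|\cdot\|_\infty)\to X$ has norm at most one, so Proposition~\ref{prop:key} gives the first assertion. Since $\Gamma$ is uncountable, for each $x\in S_X$ there is some $\gamma$ with $x\pm C^{-1}e_\gamma\in B_X$, so $x$ is not an extreme point. A point $x$ with $\|x\|<1$ is not extreme either, since $x\pm z\in B_X$ for all small $z$. By Lemma~\ref{lem:sc}(a), $X$ is not strictly convex.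
\end{proof}

\section{Operators from $c_0(\Gamma)$ into M-embedded spaces}\label{sec:general}

Proposition~\ref{prop:key} concerns one point $x$ and the directions $Te_\gamma$. Because disjointly supported vectors of $B_{c_0(\Gamma)}$ are again the image of the unit vectors of $c_0$ under an operator of norm at most one, the proposition improves itself to all directions $Tf$ with $f$ supported far out. For $\Lambda\subset\Gamma$ we identify $c_0(\Gamma\setminus\Lambda)$ with the functions in $c_0(\Gamma)$ that vanish on $\Lambda$. A point $x$ is a \emph{strongly extreme point} of $B_X$ if $\|x\|=1$ and if $\|x+z_n\|\to1$ and $\|x-z_n\|\to1$ together imply $\|z_n\|\to0$. As usual, $\omega_1$ is the first uncountable ordinal.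

\begin{theorem}\label{thm:general}
Let $X$ be M-embedded and let $\Gamma$ be an arbitrary set.
\begin{itemize}
\item[(a)] Let $T:c_0(\Gamma)\to X$ be linear with $\|T\|\le1$, let $K\subset B_X$ be norm compact, and let $\varepsilon>0$. There is a finite set $F\subset\Gamma$ such that $\|x+Tf\|\le1+\varepsilon$ for all $x\in K$ and $f\in B_{c_0(\Gamma\setminus F)}$.
\item[(b)] Let $T$ be as in \textup{(a)} and let $Y\subset X$ be a separable subspace. There is a countable set $\Lambda\subset\Gamma$ such that
\[
\|y+Tf\|\le\max\{\|y\|,\|f\|_\infty\}\qquad(y\in Y,\ f\in c_0(\Gamma\setminus\Lambda)).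
\]
\item[(c)] If $B_X$ has an extreme point (in particular, if $X\ne\{0\}$ is strictly convex), then every bounded operator $T:c_0(\Gamma)\to X$ satisfies $Te_\gamma=0$ for all but countably many $\gamma$, so it has separable range. In particular, $X$ contains no isomorphic copy of $c_0(\omega_1)$.
\item[(d)] If $B_X$ has a strongly extreme point, then $X$ contains no isomorphic copy of $c_0$.
\end{itemize}
\end{theorem}

\begin{proof}
(a) Let first $K=\{x\}$ and suppose that no such $F$ exists. We choose finitely supported $f_1,f_2,\ldots\in B_{c_0(\Gamma)}$ with pairwise disjoint supports and $\|x+Tf_n\|>1+\varepsilon$. Given $f_1,\dots,f_{n-1}$, let $F$ be the union of their supports. By assumption there is $f\in B_{c_0(\Gamma\setminus F)}$ with $\|x+Tf\|>1+\varepsilon$. The restrictions of $f$ to finite sets lie in $B_{c_0(\Gamma\setminus F)}$ and approximate $f$ in norm, so one of them still satisfies the strict inequality; call it $f_n$. By disjointness, $\|\sum_na_nf_n\|_\infty\le\max_n|a_n|$ for finitely supported $(a_n)$, so $Se_n=f_n$ defines an operator $S:c_0\to c_0(\Gamma)$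 with $\|S\|\le1$. Then $\|TS\|\le1$ and $\|x+TSe_n\|>1+\varepsilon$ for all $n$, which contradicts Proposition~\ref{prop:key}.

For compact $K$ choose $x_1,\dots,x_r\in K$ such that every $x\in K$ is within $\varepsilon/2$ of some $x_i$, and let $F$ be the union of the finite sets obtained for the points $x_i$ with $\varepsilon/2$. If $\|x-x_i\|\le\varepsilon/2$ and $f\in B_{c_0(\Gamma\setminus F)}$, then $\|x+Tf\|\le\|x-x_i\|+\|x_i+Tf\|\le1+\varepsilon$.

(b) Let $D$ be a countable dense subset of $B_Y$, and let $\Lambda$ be the union, over $x\in D$ and $n\in\mathbb N$, of the finite sets given by (a) for $K=\{x\}$ and $\varepsilon=1/n$. Then $\|x+Tf\|\le1$ for $x\in D$ and $f\in B_{c_0(\Gamma\setminus\Lambda)}$, and by density for all $x\in B_Y$. Given $y$ and $f$, not both zero, apply this to $y/\mu$ and $f/\mu$ with $\mu=\max\{\|y\|,\|f\|_\infty\}$.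

(c) The parenthetical case is covered by Lemma~\ref{lem:sc}(a). After scaling we may assume $\|T\|\le1$. Let $x$ be an extreme point of $B_X$. By Proposition~\ref{prop:key}, $x\pm Te_\gamma\in B_X$ for all but countably many $\gamma$, and for these $\gamma$ extremality gives $Te_\gamma=0$. The range of $T$ lies in the closed span of the countably many remaining vectors $Te_\gamma$. An isomorphic embedding of $c_0(\omega_1)$ would have $Te_\gamma\neq0$ for uncountably many $\gamma$.

(d) Let $x$ be strongly extreme and suppose that $T:c_0\to X$ is an isomorphic embedding, scaled so that $\|T\|\le1$. Proposition~\ref{prop:key}, applied to $T$ and $-T$, gives $\limsup_n\|x\pm Te_n\|\le1$. Since $\|x+Te_n\|+\|x-Te_n\|\ge2\|x\|=2$, both norms tend to $1$. Hence $\|Te_n\|\to0$, whereas an isomorphic embedding has $\inf_n\|Te_n\|>0$.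
\end{proof}

\begin{remark}\label{rem:sharp}
The constants cannot be improved: for $X=(c_0(\Gamma),\|\cdot\|_\infty)$ and $T=\mathrm{Id}$ the estimate in (b) is an equality when $y$ and $f$ are disjointly supported. The word ``countable'' in (b) and (c) cannot be replaced by ``finite''. Let $X$ be a strictly convex M-embedded renorming of $c_0$, as given by Theorem~\ref{thm:sums}. By Lemma~\ref{lem:sc}(a), for $x\in S_X$ and $c>0$ the inequalities $\|x\pm ce_n\|\le1$ hold for no $n$. For $T=c\,\mathrm{Id}$ with $c$ so small that $\|T\|\le1$, this excludes a finite $\Lambda$ in (b), and $Te_n\ne0$ for all $n$. In the same space every point of $S_X$ is extreme and, by (d), none is strongly extreme. Finally, (c) and (d) fail without M-embeddedness: in $\mathbb R\oplus_1c_0(\Gamma)$ the point $x=(1,0)$ is extreme and strongly extreme, because $\max\{\|x+z\|,\|x-z\|\}=1+\|z\|$.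
\end{remark}

\section{Sums of reflexive spaces}\label{sec:sums}

The necessity in Theorem~\ref{thm:sums} will follow from Theorem~\ref{thm:general}(c); the work lies in constructing a norm for countable $I$. The first norm one would try does not serve.

\begin{example}\label{ex:naive}
On $c_0$ let $|f|=\|f\|_\infty+(\sum_n2^{-n}f(n)^2)^{1/2}$. This equivalent norm is strictly convex by Lemma~\ref{lem:sc}(b), since the second term is induced by an inner product. It is not M-embedded. Let $Te_n=\frac23e_{n+2}$. Since $\sum_{n>2}2^{-n}=\frac14$, we have $|Tf|\le\frac23(1+\frac12)\|f\|_\infty=\|f\|_\infty$. The vector $x=(2-\sqrt2)e_1$ has $|x|=(2-\sqrt2)(1+2^{-1/2})=1$, and $|x+Te_n|\ge\frac23+(2-\sqrt2)2^{-1/2}=\sqrt2-\frac13>1$ for all $n$, contrary to Proposition~\ref{prop:key}.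
\end{example}

So the norm must combine a fixed vector and a far-out vector almost as a maximum, and yet never exactly so. The $\ell_p$-norms do this as $p\to\infty$: each is strictly convex, and $(1+t^p)^{1/p}\to1$ for $0\le t\le1$. We therefore use an $\ell_p$-type expression in which the exponent grows with the coordinate.

\subsection*{The norm}
Let $(E_n)_{n\in\mathbb N}$ be nonzero reflexive spaces. By a theorem of Lindenstrauss \cite{Lin}, every reflexive space has an equivalent strictly convex norm. Scale such a norm on $E_n$ so that it is at most $\|\cdot\|$ and add it to $\|\cdot\|$; by Lemma~\ref{lem:sc}(b) this gives a strictly convex norm $|\cdot|_n$ with $\|\cdot\|\le|\cdot|_n\le2\|\cdot\|$. If $E_n=\mathbb R$, we take for $|\cdot|_n$ the absolute value instead. Let $W=(\bigoplus_nE_n)_{\ell_\infty}$ be the space of bounded sequences $z=(z_n)$, $z_n\in E_n$, let $Z=(\bigoplus_nE_n)_{c_0}\subset W$, and let $P_Mz=(z_1,\dots,z_M,0,0,\dots)$. For $z\in W$ put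
\[
|z|_\infty=\sup_n|z_n|_n,\qquad\rho(z)=\sum_{n=1}^\infty|z_n|_n^{\,n+1}\in[0,\infty],\qquad N(z)=\inf\{\lambda>0:\rho(z/\lambda)\le1\}.
\]
The function $\rho$ is convex and even, $\rho(0)=0$, the map $t\mapsto\rho(tz)$ is nondecreasing on $[0,\infty)$, and $\rho$ is additive on disjointly supported vectors.

\begin{lemma}\label{lem:N}
\begin{itemize}
\item[(a)] $N$ is a norm on $W$, and $|z|_\infty\le N(z)\le2|z|_\infty$.
\item[(b)] For $z\in W$: $N(z)\le1$ if and only if $\rho(z)\le1$, and in that case $\rho(z)\le N(z)$.
\item[(c)] For $z\in Z$: $N(z)=1$ implies $\rho(z)=1$.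
\item[(d)] For $z\in W$: $N(z)=\sup_MN(P_Mz)$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) The set $A=\{z:\rho(z)\le1\}$ is convex and symmetric. If $z\in A$, then $|z_n|_n\le1$ for all $n$. If $|z|_\infty\le\frac12$, then $\rho(z)\le\sum_n2^{-n-1}\le1$, so $z\in A$. Thus $A$ lies between the balls of radii $\frac12$ and $1$ for $|\cdot|_\infty$, and $N$ is its Minkowski functional, which is a norm with the stated bounds.

(b) If $\rho(z)\le1$, then $N(z)\le1$ by definition. Let $z\ne0$. By monotonicity $\rho(z/\lambda)\le1$ for all $\lambda>N(z)$, and monotone convergence as $\lambda\downarrow N(z)$ gives $\rho(z/N(z))\le1$. If $N(z)\le1$, convexity and $\rho(0)=0$ give $\rho(z)\le N(z)\,\rho(z/N(z))\le N(z)$.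

(c) Since $|z_n|_n\to0$, we have $2|z_n|_n\le\frac12$ for large $n$, so $\rho(2z)<\infty$. By dominated convergence $t\mapsto\rho(tz)$ is continuous on $[0,2]$. If $\rho(z)<1$, then $\rho((1+\eta)z)\le1$ for some $\eta>0$, so $N(z)<1$. Together with (b) this proves the claim.

(d) From $\rho(P_Mz)\le\rho(z)$ we get $N(P_Mz)\le N(z)$. Conversely, if $\lambda>0$ and $N(P_Mz)\le\lambda$ for all $M$, then $\rho(P_Mz/\lambda)\le1$ for all $M$ by (b). These are the partial sums of $\rho(z/\lambda)$, so $N(z)\le\lambda$.
\end{proof}

The growth of the exponents is used for the upper bound in (a); with a constant exponent $p$ the function $\rho$ would define an $\ell_p$-sum instead. Two computations with $E_n=\mathbb R$ show how $N$ behaves.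

\begin{example}\label{ex:N}
For $n\ge2$ and $z=e_1\pm\frac12e_n$ we have $\rho(z)=1+2^{-n-1}>1$, and $\rho(z/\rho(z))\le1$ by convexity. Hence $1<N(e_1\pm\frac12e_n)\le1+2^{-n-1}$. For $x=e_1$ and $T=\frac12\mathrm{Id}$ the exceptional sets of Proposition~\ref{prop:key} are finite, and their union is all of $\mathbb N$.

Part (c) of the lemma fails on $W$. Let $z_n^{\,n+1}=\frac1{2n(n+1)}$, $z_n>0$. Then $\rho(z)=\frac12$, while $\rho(tz)=\sum_n\frac{t^{n+1}}{2n(n+1)}=\infty$ for $t>1$, so $N(z)=1$. The same computation gives $N(z-P_Mz)=1$ for every $M$, although $\rho(z-P_Mz)\to0$. Tails that are large in norm but negligible for $\rho$ are what allows the gluing of Lemma~\ref{lem:glue}.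
\end{example}

\begin{proposition}\label{prop:N}
The space $X=(Z,N)$ is strictly convex and M-embedded.
\end{proposition}

\begin{proof}
\emph{Strict convexity.} By homogeneity it suffices to show that $N(x)=N(y)=N(\frac{x+y}2)=1$ implies $x=y$ for $x,y\in Z$. By Lemma~\ref{lem:N}(c), $\rho(x)=\rho(y)=\rho(\frac{x+y}2)=1$, so with $p_n=n+1$
\[
\sum_n\Big(\tfrac12|x_n|_n^{p_n}+\tfrac12|y_n|_n^{p_n}-\big|\tfrac{x_n+y_n}2\big|_n^{p_n}\Big)=0 .
\]
Each term is nonnegative, because
\[
\Big|\frac{x_n+y_n}2\Big|_n^{p_n}\le\Big(\frac{|x_n|_n+|y_n|_n}2\Big)^{p_n}\le\tfrac12|x_n|_n^{p_n}+\tfrac12|y_n|_n^{p_n}.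
\]
Hence both inequalities are equalities for every $n$. The function $t\mapsto t^{p_n}$ is strictly convex on $[0,\infty)$ since $p_n\ge2$, so the second equality gives $|x_n|_n=|y_n|_n$. The first then gives $\frac12|x_n+y_n|_n=|x_n|_n$, and strict convexity of $|\cdot|_n$ gives $x_n=y_n$.

\emph{The bidual.} Passing to an equivalent norm changes neither the dual spaces as vector spaces nor the canonical embeddings. The dual of a $c_0$-sum is the $\ell_1$-sum of the duals, and the dual of an $\ell_1$-sum is the $\ell_\infty$-sum of the duals. Since each $E_n$ is reflexive, $X^*=(\bigoplus_nE_n^*)_{\ell_1}$ and $X^{**}=W$ with equivalent norms, and $v(g)=\sum_nv_n(g_n)$ for $v\in X^*$, $g\in W$. For $g\in W$,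
\begin{equation}\label{eq:tail}
|v(g-P_Mg)|\le\sup_n\|g_n\|\sum_{n>M}\|v_n\|\to0\qquad(M\to\infty),
\end{equation}
so $P_Mg\to g$ in the weak* topology.

We claim that the bidual norm is $N$. Let $Q_M$ be the restriction of $P_M$ to $X$; then $\|Q_M\|\le1$ by Lemma~\ref{lem:N}(d). For $g\in W$ and $v\in X^*$ we have $v(Q_M^{**}g)=(Q_M^*v)(g)=\sum_{n\le M}v_n(g_n)=v(P_Mg)$, so $Q_M^{**}g=P_Mg$. This vector lies in $X$, where the bidual norm agrees with $N$; hence $N(P_Mg)\le\|g\|_{X^{**}}$. Conversely, the norm of a dual space is weak* lower semicontinuous, so $\|g\|_{X^{**}}\le\sup_MN(P_Mg)$. By Lemma~\ref{lem:N}(d), $\|g\|_{X^{**}}=N(g)$.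

\emph{M-embeddedness.} We apply Lemma~\ref{lem:glue} with $D$ the set of finitely supported $x\in Z$ with $N(x)<1$. It is dense in $B_X$, since it contains $tP_Mz$ for $z\in B_X$, $0<t<1$, $M\in\mathbb N$, and $N(z-P_Mz)\le2|z-P_Mz|_\infty\to0$. Let $x\in D$, $g\in B_{X^{**}}$, $v\in X^*$, $\varepsilon>0$. By Lemma~\ref{lem:N}(b), $\rho(x)<1$ and $\rho(g)\le1$; in particular $\rho(g-P_Mg)\to0$, being the tail of a convergent series. For large $M$ the vectors $x$ and $g-P_Mg$ are disjointly supported, $\rho(x+g-P_Mg)=\rho(x)+\rho(g-P_Mg)\le1$, and $|v(g-P_Mg)|\le\varepsilon$ by \eqref{eq:tail}. So $y=P_Mg\in X$ satisfies $N(x+g-y)\le1$ and $|v(g-y)|\le\varepsilon$.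
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:sums}]
\emph{Necessity.} Let $X$ be $Z$ with an equivalent strictly convex M-embedded norm, and let $I\neq\emptyset$, so that $X\ne\{0\}$. Pick a unit vector $w_i\in E_i$ for each $i$. The map $T:c_0(I)\to X$, $Ta=(a(i)w_i)_i$, is isometric for the original norm of $Z$, hence bounded into $X$, and $Te_i\ne0$ for every $i$. By Theorem~\ref{thm:general}(c), $I$ is countable.

\emph{Sufficiency.} If $I$ is finite, then $Z$ is reflexive. It has an equivalent strictly convex norm by \cite{Lin}, and under this norm it is reflexive, hence M-embedded. If $I$ is countably infinite, identify it with $\mathbb N$. By Lemma~\ref{lem:N}(a) and $\|\cdot\|\le|\cdot|_n\le2\|\cdot\|$, the norm $N$ is equivalent to the norm of $Z$, and Proposition~\ref{prop:N} applies.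

\emph{The case of $c_0(\Gamma)$.} Take $I=\Gamma$ and $E_i=\mathbb R$. For $\Gamma=\mathbb N$ and the norm $N$, the unit vectors have dense span, and $|b_n|\le|a_n|$ for all $n$ implies $\rho(b/\lambda)\le\rho(a/\lambda)$ for all $\lambda>0$, hence $N(b)\le N(a)$. So the unit vectors form a 1-unconditional basis.
\end{proof}

\begin{thebibliography}{9}

\bibitem{AHLT}
Trond A. Abrahamsen, Petr H\'ajek, Vegard Lima, Stanimir Troyanski,
\emph{Strictly convex norms and the local diameter two property},
arXiv:2410.18473 (2024).

\bibitem{Lin}
Lindenstrauss,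
\emph{On nonseparable reflexive Banach spaces},
Bull. Amer. Math. Soc. \textbf{72} (1966).

\end{thebibliography}
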